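\title{Abelian topological groups that are not proximally fine}

\begin{abstract}
A uniform space $X$ is proximally fine if a map from $X$ to a uniform space is uniformly continuous as soon as its compositions with bounded uniformly continuous real functions are. We answer in the affirmative the question whether some Hausdorff abelian topological group fails to be proximally fine. Our example is a countable complete group of exponent $2$ with a base at $0$ of open subgroups; it is a closed subgroup of a product of discrete groups, which is itself proximally fine. We characterize, in a class of Boolean groups defined by filters, those that admit a counterexample with discrete target, and we use Ramsey's theorem to construct a locally convex space of countable algebraic dimension that is not proximally fine.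
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X$ and $Y$ be uniform spaces. A function $f\colon X\to Y$ is \emph{proximally continuous} if $g\circ f\colon X\to\mathbb{R}$ is uniformly continuous for every bounded uniformly continuous function $g\colon Y\to\mathbb{R}$, where $\mathbb{R}$ carries the uniformity of its usual metric. Every uniformly continuous function is proximally continuous. The space $X$ is \emph{proximally fine} if the converse holds on $X$: every proximally continuous function from $X$ into any uniform space is uniformly continuous. So $X$ is proximally fine when uniform continuity of maps on $X$ can be tested by bounded real functions on the target, one function at a time. For the target $[0,1]$ the test is always sufficient, since one may take for $g$ the inclusion. For a large target it may lose information: on an infinite discrete target, a bounded function sees, up to $\varepsilon$, only a partition into finitely many cells, while uniform continuity concerns the partition into points.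

A topological group $G$ is regarded as a uniform space with its \emph{right uniformity}, whose basic entourages are the sets $\{(x,y)\in G\times G: yx^{-1}\in U\}$, where $U$ ranges over the neighborhoods of the identity, and $G$ is called proximally fine if this uniform space is. The group $G$ is \emph{SIN} (it has small invariant neighborhoods) if every neighborhood of the identity contains a neighborhood $U$ of the identity with $gUg^{-1}=U$ for all $g\in G$; equivalently, the right uniformity coincides with the left uniformity, defined with $x^{-1}y$ in place of $yx^{-1}$. Every abelian group is SIN. The following facts are known.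
\begin{itemize}
\item[(F1)] Metric uniform spaces, and arbitrary products of metric uniform spaces, are proximally fine.
\item[(F2)] Every topological group that is functionally generated, in Arkhangel'skii's sense, by its precompact subsets is proximally fine.
\item[(F3)] There are Hausdorff groups, namely certain permutation groups on $\mathbb{N}$, that are neither SIN nor proximally fine.
\end{itemize}
Of these we use only (F1), and only in Theorem~\ref{thm:complete} and Remark~\ref{rem:firstcountable}. The question treated here is posed in \cite{Bouziad}.

\begin{quote}
\emph{Is there a Hausdorff topological group that is abelian, or at least SIN, and is not proximally fine?}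
\end{quote}

There are two reasons to guess that the answer is no. First, a group that is not SIN comes with a candidate for a bad map, the identity from the right to the left uniformity. It is not uniformly continuous (inversion exchanges the two uniformities, so if one contained the other they would be equal), and it is proximally continuous as soon as every bounded left uniformly continuous function is right uniformly continuous. In a SIN group this candidate disappears. Second, a Hausdorff abelian group with a base at $0$ of open subgroups $U$ embeds in the product of the discrete groups $G/U$, and this product is proximally fine by (F1). If proximal fineness passed to subgroups, or at least to closed ones, such groups, or at least the complete ones, would be proximally fine. Nevertheless the answer is yes. A group has \emph{exponent $2$}, or is \emph{Boolean}, if $x+x=0$ for all $x$.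

\begin{theorem}\label{thm:main}
There is a countable Hausdorff abelian group $G$ of exponent $2$, with a base at $0$ consisting of open subgroups, that is not proximally fine.
\end{theorem}

\begin{theorem}\label{thm:complete}
The group $G$ constructed in the proof of Theorem~\ref{thm:main} is complete. Consequently it is isomorphic to a closed subgroup of a product of countable discrete groups of exponent $2$. So proximal fineness is not inherited by closed subgroups of products of discrete Boolean groups, although these products are themselves proximally fine.
\end{theorem}

The group $G$ has many clopen sets, and the bad map on it takes values in a discrete space. Neither feature is essential; the next example is a topological vector space, hence connected.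

\begin{theorem}\label{thm:lcs}
There is a Hausdorff locally convex real topological vector space $L$ of countable algebraic dimension whose additive group is not proximally fine.
\end{theorem}

The mechanism behind Theorem~\ref{thm:main} is the pigeonhole principle, and Section~\ref{sec:pairs} shows it at work on a uniform space with no group structure. Section~\ref{sec:groups} turns such spaces into groups. The construction applies to any filter on any set, and Theorem~\ref{thm:class} says exactly when the resulting group carries a bad map with discrete target; Theorem~\ref{thm:main} is one instance. Theorem~\ref{thm:complete} is proved in Section~\ref{sec:complete}, and Theorem~\ref{thm:lcs} in Section~\ref{sec:lcs}, where Ramsey's theorem replaces the pigeonhole principle. All proofs are in ZFC.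

\section{Uniform spaces, groups, and discrete targets}\label{sec:prelim}

Throughout, $\mathbb{N}=\{0,1,2,\dots\}$ and $[\mathbb{N}]^2$ is the set of its $2$-element subsets. For a partition $\pi$ of a set $D$ we write $a\sim_\pi b$ if $a$ and $b$ lie in the same cell; $\pi$ is \emph{finite} if it has finitely many cells.

A \emph{uniformity} on a set $X$ is a family of subsets of $X\times X$, the \emph{entourages}, which is closed under finite intersections, supersets and inverses, whose members contain the diagonal, and in which every $W$ contains $W'\circ W'$ for some entourage $W'$. A \emph{base} is a family of entourages such that every entourage contains one of them. A map $f\colon X\to Y$ is \emph{uniformly continuous} if $\{(x,y):(f(x),f(y))\in W\}$ is an entourage of $X$ for every entourage $W$ of $Y$. A metric $d$ defines the uniformity with base $\{(x,y):d(x,y)<r\}$, $r>0$. The \emph{discrete uniformity} on a set $D$ is the one in which the diagonal is an entourage; it comes from the metric with $d(a,b)=1$ for $a\ne b$, and every function defined on $D$ is uniformly continuous. A nonempty family of equivalence relations on $X$ in which the intersection of any two members contains a third is a base of a uniformity,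 because $W\circ W=W=W^{-1}$ for an equivalence relation $W$.

In an abelian group, written additively, the basic entourages are $\{(x,y):y-x\in U\}$. We use three textbook facts. Continuous homomorphisms are uniformly continuous for the right uniformities. The right uniformity of a subgroup is the induced uniformity, and that of a product of groups is the product uniformity. Finally, if $\mathcal{B}$ is a nonempty family of subgroups of an abelian group $A$ in which the intersection of any two members contains a third, then the cosets of members of $\mathcal{B}$ form a base of a group topology on $A$; the family $\mathcal{B}$ is a base at $0$ of open subgroups, and the topology is Hausdorff if and only if $\bigcap\mathcal{B}=\{0\}$.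

For discrete targets both kinds of continuity have a combinatorial form.

\begin{lemma}\label{lem:discrete}
Let $X$ be a uniform space, $D$ a nonempty set with the discrete uniformity, and $f\colon X\to D$ a map.
\begin{itemize}
\item[(a)] $f$ is uniformly continuous if and only if $\{(x,y):f(x)=f(y)\}$ is an entourage.
\item[(b)] $f$ is proximally continuous if and only if $\{(x,y):f(x)\sim_\pi f(y)\}$ is an entourage for every finite partition $\pi$ of $D$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The diagonal of $D$ is an entourage and is contained in every entourage.

(b) Suppose that $f$ is proximally continuous and let $\pi$ be a finite partition of $D$. Let $g\colon D\to\mathbb{Z}$ be constant on each cell, with different values on different cells. Then $g$ is bounded because $\pi$ is finite, and uniformly continuous because $D$ is discrete. So $g\circ f$ is uniformly continuous, and the set $\{(x,y):|g(f(x))-g(f(y))|<1\}$, which equals $\{(x,y):f(x)\sim_\pi f(y)\}$, is an entourage.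

Conversely, assume the condition, and let $g\colon D\to\mathbb{R}$ be bounded and $\varepsilon>0$. Since $g(D)$ is bounded, it is covered by finitely many pairwise disjoint half-open intervals of length less than $\varepsilon$. The nonempty preimages of these intervals under $g$ form a finite partition $\pi$ of $D$, and $a\sim_\pi b$ implies $|g(a)-g(b)|<\varepsilon$. Hence $\{(x,y):|g(f(x))-g(f(y))|<\varepsilon\}$ contains the entourage $\{(x,y):f(x)\sim_\pi f(y)\}$.
\end{proof}

If $X$ is an abelian group with a base $\mathcal{B}$ at $0$ of subgroups, (a) says that $f$ is invariant under the translations by some $B\in\mathcal{B}$, and (b) says that for each finite $\pi$ there is $B\in\mathcal{B}$ with $f(x+h)\sim_\pi f(x)$ for all $x\in X$ and $h\in B$.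

\section{Splitting pairs by finite partitions}\label{sec:pairs}

By Lemma~\ref{lem:discrete}, a bad map $f\colon X\to D$ is one for which every entourage contains a pair $(x,y)$ with $f(x)\neq f(y)$, but for each finite partition $\pi$ some entourage contains no pair whose values lie in different cells. Say that $\pi$ \emph{splits} a $2$-element set $\{a,b\}$ if $a\not\sim_\pi b$. How many pairs can a finite partition split? Never all of them, but always infinitely many of a given sequence.

\begin{lemma}\label{lem:split}
Let $D$ be a set.
\begin{itemize}
\item[(a)] If $D$ is infinite, no finite partition of $D$ splits all $2$-element subsets of $D$.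
\item[(b)] If $(e_n)_{n\in\mathbb{N}}$ is a sequence of $2$-element subsets of $D$, repetitions allowed, then some partition of $D$ into two cells splits $e_n$ for infinitely many $n$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By the pigeonhole principle some cell contains two distinct points.

(b) If some $c\in D$ lies in $e_n$ for infinitely many $n$, then $\{\{c\},D\setminus\{c\}\}$ splits all these $e_n$. Otherwise every point lies in $e_n$ for only finitely many $n$. Then we can choose $n_1<n_2<\cdots$ with the sets $e_{n_i}$ pairwise disjoint: once $n_1,\dots,n_i$ are chosen, the finite set $e_{n_1}\cup\dots\cup e_{n_i}$ meets $e_n$ for only finitely many $n$. Write $e_{n_i}=\{a_i,b_i\}$ and let $P=\{a_i:i\geq1\}$. No $b_i$ lies in $P$, since $b_i\neq a_i$ and $b_i\notin e_{n_j}$ for $j\neq i$. So $\{P,D\setminus P\}$ splits every $e_{n_i}$.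
\end{proof}

Part (b) explains why a metric space carries no bad map with discrete target.

\begin{example}\label{ex:metric}
Let $(X,d)$ be a metric space and suppose that $f\colon X\to D$, with $D$ discrete, is not uniformly continuous. Then there are $x_n,y_n$ with $d(x_n,y_n)<1/(n+1)$ and $f(x_n)\neq f(y_n)$. By Lemma~\ref{lem:split}(b) a partition $\pi$ into two cells splits $\{f(x_n),f(y_n)\}$ for infinitely many $n$. Then $\{(x,y):f(x)\sim_\pi f(y)\}$ omits pairs of arbitrarily small distance, so it is not an entourage, and $f$ is not proximally continuous.
\end{example}

The argument depends on the fact that in a metric space the failure of uniform continuity is witnessed by a sequence, every subsequence of which is still a witness. To escape it, we use all pairs of $\mathbb{N}$ at once and let the finite partitions themselves decide which pairs are close. Call the members of $E=[\mathbb{N}]^2$ \emph{edges}, and for a finite partition $\pi$ of $\mathbb{N}$ let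
\begin{equation}\label{eq:Epi}
E_\pi=\{e\in E: e\text{ is contained in one cell of }\pi\}
\end{equation}
be the set of edges that $\pi$ does not split. Three properties of these sets carry the whole construction.
\begin{itemize}
\item[(E1)] $E_\pi\cap E_{\pi'}=E_\rho$, where $\rho$ is the common refinement of $\pi$ and $\pi'$, again a finite partition.
\item[(E2)] $E_\pi\neq\emptyset$, by Lemma~\ref{lem:split}(a).
\item[(E3)] Each edge $e$ lies outside some $E_\pi$: take $\pi=\{\{\min e\},\mathbb{N}\setminus\{\min e\}\}$.
\end{itemize}

\begin{example}\label{ex:toy}
Let $X=E\times\{0,1\}$, so that each edge $e$ contributes two points $(e,0)$ and $(e,1)$. For a finite partition $\pi$ of $\mathbb{N}$ let $W_\pi$ be the equivalence relation on $X$ whose classes are the sets $\{(e,0),(e,1)\}$ with $e\in E_\pi$ and the singletons $\{(e,i)\}$ with $e\notin E_\pi$. For instance, if $\pi$ is the partition into even and odd numbers, $W_\pi$ identifies the two points over $\{0,2\}$ and the two points over $\{1,5\}$, but not those over $\{0,1\}$. By (E1) the relations $W_\pi$ form a base of a uniformity, and by (E3) its topology is discrete. Define $f\colon X\to\mathbb{N}$, with $\mathbb{N}$ discrete, by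
\[
f(e,0)=\min e,\qquad f(e,1)=\max e .
\]
If two distinct points are $W_\pi$-equivalent, they are $(e,0)$ and $(e,1)$ with $e\in E_\pi$, and their values $\min e$ and $\max e$ lie in one cell of $\pi$. So $f$ is proximally continuous by Lemma~\ref{lem:discrete}(b). By (E2), every $W_\pi$ identifies the points over some edge $e$, and $\min e\neq\max e$. So $f$ is not uniformly continuous, and $X$ is not proximally fine.
\end{example}

\section{Boolean groups defined by a filter}\label{sec:groups}

A group is less flexible than the space of Example~\ref{ex:toy}. Suppose that the points $(e,0)$ and $(e,1)$ are realized as $x$ and $x+h_e$ in an abelian group with a base of subgroups. The element $h_e$ then translates every point of the group, not only $x$, and a subgroup that contains the $h_e$ with $e\in E_\pi$ contains their finite sums. The map $f$ must therefore be defined on the whole group so that $f(x+w)\sim_\pi f(x)$ for every $x$ and every finite sum $w$ of such elements. We achieve this by letting a point consist of two independent parts. The \emph{state} $u$ records the position, $0$ or $1$, of a switch for every edge, and $h_e$ flips the switch at $e$. The \emph{selector} $k$ names the one edge whose switch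 $f$ reads. The selector ranges over a discrete group, so small translations never change it.

Of the sets $E_\pi$ and the maps $\min$ and $\max$ the construction uses very little, and we carry it out in general. A \emph{filter} on a set $E$ is a nonempty family $\mathcal{F}$ of subsets of $E$ closed under finite intersections and supersets. Let $V=\bigoplus_{e\in E}\mathbb{Z}_2$ with canonical basis $(h_e)_{e\in E}$, write $u_e$ for the $e$-th coordinate of $u\in V$, and for $S\subseteq E$ put
\[
V_S=\{u\in V: u_e=0\text{ for all }e\notin S\},
\]
the subgroup generated by the $h_e$ with $e\in S$. Since $V_S\cap V_{S'}=V_{S\cap S'}$, the subgroups $V_S$ with $S\in\mathcal{F}$ form a base at $0$ of a group topology on $V$; call the resulting topological group $V_{\mathcal{F}}$. The intersection of the $V_S$, $S\in\mathcal{F}$, is $V_{\bigcap\mathcal{F}}$, so $V_{\mathcal{F}}$ is Hausdorff if and only if $\bigcap\mathcal{F}=\emptyset$. If $K$ is a discrete abelian group, the subgroups $\{0\}\times V_S$, $S\in\mathcal{F}$, form a base at $0$ in $K\times V_{\mathcal{F}}$.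

\begin{theorem}\label{thm:class}
Let $\mathcal{F}$ be a filter on a set $E$ and let $K$ be a discrete abelian group with $|K|\geq|E|$. The following are equivalent.
\begin{itemize}
\item[(1)] Some proximally continuous map from $K\times V_{\mathcal{F}}$ to a discrete uniform space is not uniformly continuous.
\item[(2)] There are a set $D$ and maps $a,b\colon E\to D$, written $e\mapsto a_e$ and $e\mapsto b_e$, such that $\{e:a_e\sim_\pi b_e\}\in\mathcal{F}$ for every finite partition $\pi$ of $D$, but $\{e:a_e=b_e\}\notin\mathcal{F}$.
\end{itemize}
In particular, \textup{(2)} implies that $K\times V_{\mathcal{F}}$ is not proximally fine.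
\end{theorem}

\begin{proof}
(2)$\Rightarrow$(1). The set $E$ is nonempty, for otherwise $\{e:a_e=b_e\}=E\in\mathcal{F}$; hence $D$ is nonempty. Fix $d_0\in D$ and, using $|K|\geq|E|$, an injection $e\mapsto k_e$ of $E$ into $K$. Give $D$ the discrete uniformity and define $f\colon K\times V_{\mathcal{F}}\to D$ by
\begin{equation}\label{eq:f}
f(k,u)=\begin{cases}
a_e,& k=k_e\text{ and }u_e=0,\\
b_e,& k=k_e\text{ and }u_e=1,\\
d_0,& k\notin\{k_e:e\in E\}.
\end{cases}
\end{equation}

\emph{The map $f$ is proximally continuous.} Let $\pi$ be a finite partition of $D$ and $S=\{e:a_e\sim_\pi b_e\}\in\mathcal{F}$. By Lemma~\ref{lem:discrete}(b) it suffices to show that $f(k,u+w)\sim_\pi f(k,u)$ for all $(k,u)$ and all $w\in V_S$. If $k$ is none of the $k_e$, both values are $d_0$. If $k=k_e$ and $w_e=0$, the switch at $e$ is unchanged and the two values are equal. If $k=k_e$ and $w_e=1$, then $e\in S$, and the two values are $a_e$ and $b_e$ in some order, which lie in one cell of $\pi$.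

\emph{The map $f$ is not uniformly continuous.} Otherwise, by Lemma~\ref{lem:discrete}(a), $f$ is invariant under the translations by $\{0\}\times V_S$ for some $S\in\mathcal{F}$. Since $\mathcal{F}$ is closed under supersets and does not contain $\{e:a_e=b_e\}$, there is $e\in S$ with $a_e\neq b_e$. Then $h_e\in V_S$, but $f(k_e,0)=a_e\neq b_e=f(k_e,h_e)$, a contradiction.

(1)$\Rightarrow$(2). Let $f\colon K\times V_{\mathcal{F}}\to D$, with $D$ discrete, be proximally continuous and not uniformly continuous. We must extract from $f$ one pair of values for each $e$, and we take a pair that shows, if possible, that $f$ reacts to the switch at $e$. Fix $d_0\in D$ and write $h_e$ for $(0,h_e)$. If there is a point $z$ with $f(z)\neq f(z+h_e)$, choose one and put $a_e=f(z)$, $b_e=f(z+h_e)$; otherwise put $a_e=b_e=d_0$.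

Let $\pi$ be a finite partition of $D$. By Lemma~\ref{lem:discrete}(b) there is $S\in\mathcal{F}$ with $f(z+w)\sim_\pi f(z)$ for all $z$ and all $w\in\{0\}\times V_S$. For $e\in S$ this applies to $w=h_e$, so $a_e\sim_\pi b_e$ in both cases of the definition. Thus $\{e:a_e\sim_\pi b_e\}$ contains $S$ and belongs to $\mathcal{F}$.

Let $S_0=\{e:a_e=b_e\}$. For $e\in S_0$ the first case of the definition did not occur, so $f(z+h_e)=f(z)$ for \emph{all} $z$. Every element of $\{0\}\times V_{S_0}$ is a finite sum of such $h_e$, so applying these translations one after another shows that $f$ is invariant under $\{0\}\times V_{S_0}$. If $S_0$ belonged to $\mathcal{F}$, then $f$ would be uniformly continuous by Lemma~\ref{lem:discrete}(a). Hence $S_0\notin\mathcal{F}$.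
\end{proof}

The hypothesis $|K|\geq|E|$ enters only in (2)$\Rightarrow$(1), where each $e$ needs its own selector. Discreteness of $K$ enters in both directions, through the form $\{0\}\times V_S$ of the basic neighborhoods.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $E=[\mathbb{N}]^2$ and let $\mathcal{F}$ be the family of all subsets of $E$ that contain some set $E_\pi$ of \eqref{eq:Epi}. It is a filter by (E1). Write $V_\pi$ for $V_{E_\pi}$ and $V$ for the topological group $V_{\mathcal{F}}$; the subgroups $V_\pi$ form a base at $0$ in $V$. Let $K=\bigoplus_{e\in E}\mathbb{Z}_2$ with the discrete topology, and let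
\[
G=K\times V .
\]
This is a countable abelian group of exponent $2$, and the open subgroups $\{0\}\times V_\pi$ form a base at $0$. It is Hausdorff, because $\bigcap\mathcal{F}=\emptyset$ by (E3). Take $D=\mathbb{N}$, $a_e=\min e$ and $b_e=\max e$. For a finite partition $\pi$ of $\mathbb{N}$ we have $\{e:a_e\sim_\pi b_e\}=E_\pi\in\mathcal{F}$, while $\{e:a_e=b_e\}=\emptyset$ is not in $\mathcal{F}$ by (E2). So condition (2) of Theorem~\ref{thm:class} holds, and $G$ is not proximally fine.
\end{proof}

In concrete terms, an element $u$ of $V$ is a finite graph on $\mathbb{N}$, the set of edges $e$ with $u_e=1$; addition is symmetric difference, and $V_\pi$ consists of the graphs all of whose edges lie inside cells of $\pi$. With $(k_e)$ the canonical basis of $K$ and $d_0=0$, the map \eqref{eq:f} sends $(k_e,u)$ to $\min e$ if $e$ is not an edge of $u$ and to $\max e$ if it is, and sends all other points to $0$. The space of Example~\ref{ex:toy} is the subspace $\{(k_e,0),(k_e,h_e):e\in E\}$ of $G$: two distinct points of this set differ by an element of $\{0\}\times V_\pi$ exactly when they belong to the same $e$ and $e\in E_\pi$.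

\begin{remark}\label{rem:products}
Let $H$ be any abelian (or SIN) Hausdorff group. Then $H\times G$ is abelian (or SIN) and Hausdorff, and it is not proximally fine. Indeed, with $f$ as above, $f\circ\mathrm{pr}_G$ is proximally continuous because the projection $\mathrm{pr}_G$ is uniformly continuous; and if $f\circ\mathrm{pr}_G$ were uniformly continuous, so would be its composition with the embedding $x\mapsto(1,x)$ of $G$, which is $f$. With $H$ discrete, this gives examples of every infinite cardinality.
\end{remark}

\begin{remark}\label{rem:firstcountable}
No Hausdorff group that fails to be proximally fine is first countable. By the Birkhoff--Kakutani theorem, a first countable Hausdorff group has a compatible right-invariant metric $d$. Since $d(x,y)=d(1,yx^{-1})$, the uniformity of $d$ is the right uniformity, and the group is proximally fine by (F1).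
\end{remark}

\section{Completeness}\label{sec:complete}

A net $(x^i)$ in an abelian topological group is \emph{Cauchy} if for every neighborhood $U$ of $0$ there is $i_0$ with $x^i-x^j\in U$ for all $i,j\geq i_0$, and the group is \emph{complete} if every Cauchy net converges. Discrete groups are complete, a product of complete groups is complete, and a complete subgroup of a Hausdorff group is closed.

Groups of the form $V_{\mathcal{F}}$ need not be complete. If $\mathcal{F}$ is the filter of cofinite subsets of $\mathbb{N}$, the sequence $h_0+\dots+h_n$ is Cauchy, and a limit would have all coordinates equal to $1$. In general a Cauchy net converges in each coordinate that some $S\in\mathcal{F}$ omits, and the danger is a limit with infinite support. For the filter of Theorem~\ref{thm:main}, Lemma~\ref{lem:split}(b) excludes this.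

\begin{proof}[Proof of Theorem~\ref{thm:complete}]
Since $K$ is discrete, it suffices for completeness to show that $V$ is complete. Let $(u^i)$ be a Cauchy net in $V$. For each finite partition $\pi$ of $\mathbb{N}$ choose $i_\pi$ with $u^i-u^{i_\pi}\in V_\pi$ for $i\geq i_\pi$; this says that $u^i_e=u^{i_\pi}_e$ for $e\notin E_\pi$ and $i\geq i_\pi$. By (E3) every edge $e$ lies outside some $E_\pi$, so the net $(u^i_e)$ in $\mathbb{Z}_2$ is eventually constant. Let $u_e$ be its eventual value. Then
\begin{equation}\label{eq:cauchy}
u_e=u^i_e=u^{i_\pi}_e\qquad\text{for all }e\notin E_\pi\text{ and }i\geq i_\pi .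
\end{equation}
Let $T=\{e\in E:u_e=1\}$. By \eqref{eq:cauchy}, $T\setminus E_\pi$ is contained in the support of $u^{i_\pi}$, so $T\setminus E_\pi$ is finite for every finite $\pi$. If $T$ were infinite, Lemma~\ref{lem:split}(b), applied to a sequence of distinct members of $T$, would give a partition $\pi$ into two cells with $T\setminus E_\pi$ infinite. Hence $T$ is finite, and $u=(u_e)_{e\in E}$ is an element of $V$. By \eqref{eq:cauchy}, $u^i-u\in V_\pi$ for $i\geq i_\pi$, so $u^i\to u$.

Consider the homomorphism
\[
\Phi\colon G\to P=K\times\prod_\pi V/V_\pi,\qquad \Phi(k,u)=\bigl(k,(u+V_\pi)_\pi\bigr),
\]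
where $\pi$ ranges over the finite partitions of $\mathbb{N}$ and all factors are discrete. The factors are countable groups of exponent $2$. The map $\Phi$ is injective because $\bigcap_\pi V_\pi=\{0\}$. A basic neighborhood of $0$ in $P$ consists of the points whose $K$-coordinate and whose coordinates at finitely many $\pi_1,\dots,\pi_r$ vanish; its preimage under $\Phi$ is $\{0\}\times(V_{\pi_1}\cap\dots\cap V_{\pi_r})$. These preimages are neighborhoods of $0$ in $G$ and include all $\{0\}\times V_\pi$, so they form a base at $0$, and $\Phi$ is an isomorphism of topological groups onto $\Phi(G)$. Thus $\Phi(G)$ is complete, hence closed in $P$, and it is not proximally fine by Theorem~\ref{thm:main}. Finally, the uniformity of a product of discrete groups is the product of discrete, hence metric, uniformities, so such a product is proximally fine by (F1).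
\end{proof}

\section{A locally convex example}\label{sec:lcs}

\subsection{What has to change}

On a connected group a proximally continuous map $f$ into a discrete space $D$ is constant: for each $d\in D$, the composition of $f$ with the indicator function of $\{d\}$ is continuous with values in $\{0,1\}$, hence constant. So every discrete ingredient of Section~\ref{sec:groups} must be replaced. The target becomes a Banach space $Y$, and we call a bounded uniformly continuous function $Y\to\mathbb{R}$ a \emph{test function}. A switch becomes a real coordinate $u_\lambda$, and the pair of values $a_e,b_e$ becomes a path $\gamma_\lambda\colon\mathbb{R}\to Y$ whose points $\gamma_\lambda(0)$ and $\gamma_\lambda(1)$ are far apart. The selector becomes a real number $t$, which selects $\lambda$ when it is near an integer $n_\lambda$ and fades the path out to $0$ as it moves away; so the rescaled paths $s\gamma_\lambda$, $0\leq s\leq1$, occur as well. A basic neighborhood of $0$ will leave the coordinates in some set $S$ free and force the other coordinates to be small. For the small coordinates we need the paths to be Lipschitz with a common constant. For the free coordinates we need the analogue of (E2): given finitely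 many test functions, there is a path along which all of them are almost constant.

Take $Y=\ell^1(\mathbb{N})$, real, with norm $\|\cdot\|$ and unit vectors $\delta_n$. The first attempt is to join $\delta_a$ to $\delta_b$ by a segment. The pigeonhole principle gives $a\neq b$ at which given test functions almost agree, but it says nothing about the interior of the segment, and there the attempt fails: the test function $g(y)=\min(1,\|y\|_2)$, where $\|y\|_2\leq\|y\|$ is the $\ell^2$-norm, equals $1$ at $\delta_a$ and $1/\sqrt2$ at $\frac12(\delta_a+\delta_b)$. The remedy is to spread the unit mass over $m$ points and to move it one point at a time. The path then passes through closely spaced vectors that are all of one kind, uniform distributions on $m$-element sets, and Ramsey's theorem can make the test functions agree on all of them.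

\subsection{Paths in $\ell^1$}

For an $m$-element set $C\subset\mathbb{N}$, $m\geq1$, put $v_C=\frac1m\sum_{n\in C}\delta_n$. Let $\Lambda$ be the countable set of pairs $\lambda=(A,B)$ of disjoint nonempty finite subsets of $\mathbb{N}$ with $|A|=|B|$. For $\lambda=(A,B)$ with $A=\{a_1<\dots<a_m\}$ and $B=\{b_1<\dots<b_m\}$ let
\[
q_j=v_{C_j},\qquad C_j=\{b_1,\dots,b_j\}\cup\{a_{j+1},\dots,a_m\},\qquad 0\leq j\leq m .
\]
For example, if $A=\{0,1\}$ and $B=\{2,3\}$, then $q_0=\frac12(\delta_0+\delta_1)$, $q_1=\frac12(\delta_2+\delta_1)$, $q_2=\frac12(\delta_2+\delta_3)$. Let $\gamma_\lambda\colon\mathbb{R}\to Y$ satisfy $\gamma_\lambda(j/m)=q_j$, be affine on each interval $[\frac jm,\frac{j+1}m]$, and be constant on $(-\infty,0]$ and on $[1,\infty)$.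

\begin{lemma}\label{lem:paths}
Let $\lambda=(A,B)\in\Lambda$ and $m=|A|$.
\begin{itemize}
\item[(a)] $\gamma_\lambda$ is $2$-Lipschitz, and $\|\gamma_\lambda(t)\|\leq1$ for all $t$.
\item[(b)] Every $\gamma_\lambda(t)$ is within distance $1/m$ of some $q_j$.
\item[(c)] $\gamma_\lambda(0)=v_A$, $\gamma_\lambda(1)=v_B$, and $\|v_A-v_B\|=2$.
\end{itemize}
\end{lemma}

\begin{proof}
We have $q_{j+1}-q_j=\frac1m(\delta_{b_{j+1}}-\delta_{a_{j+1}})$, of norm $2/m$, so $\gamma_\lambda$ is $2$-Lipschitz on each $[\frac jm,\frac{j+1}m]$. It is constant on the two half-lines, and the triangle inequality through the intermediate points $j/m$ gives the Lipschitz bound on $\mathbb{R}$. Each value is a convex combination of vectors $q_j$ of norm $1$. This proves (a). For (b), a number $t\in[0,1]$ is within $\frac1{2m}$ of some $j/m$, and outside $[0,1]$ the value is $q_0$ or $q_m$. For (c), $C_0=A$ and $C_m=B$ are disjoint.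
\end{proof}

For a finite set $\Gamma$ of test functions and $\varepsilon>0$, let $S(\Gamma,\varepsilon)$ be the set of $\lambda\in\Lambda$ such that
\begin{equation}\label{eq:S}
|g(s\gamma_\lambda(t))-g(s\gamma_\lambda(t'))|<\varepsilon\qquad\text{for all }g\in\Gamma,\ s\in[0,1],\ t,t'\in\mathbb{R}.
\end{equation}
These sets play the role of the $E_\pi$, and the next lemma is the counterpart of (E1)--(E3). We use Ramsey's theorem in the following form: if the $m$-element subsets of $\mathbb{N}$ are colored with finitely many colors, then for every $N\geq m$ there is an $N$-element set $M\subset\mathbb{N}$ all of whose $m$-element subsets have the same color. The case $m=1$, $N=2$ is the pigeonhole principle behind (E2).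

\begin{lemma}\label{lem:S}
\begin{itemize}
\item[(a)] $S(\Gamma\cup\Gamma',\min(\varepsilon,\varepsilon'))\subseteq S(\Gamma,\varepsilon)\cap S(\Gamma',\varepsilon')$.
\item[(b)] $S(\Gamma,\varepsilon)\neq\emptyset$ for all $\Gamma$ and $\varepsilon$.
\item[(c)] Each $\lambda\in\Lambda$ lies outside some $S(\Gamma,\varepsilon)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) is immediate from \eqref{eq:S}.

(b) Condition \eqref{eq:S} involves continuous parameters $s,t,t'$, while Ramsey's theorem needs finitely many colors; uniform continuity lets us replace $s$ by finitely many values and $\gamma_\lambda(t)$ by the points $q_j$. Since $\Gamma$ is finite, there is $\eta>0$ such that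
\begin{equation}\label{eq:eta}
\|y-y'\|\leq\eta\ \Longrightarrow\ |g(y)-g(y')|<\varepsilon/5\qquad\text{for all }g\in\Gamma .
\end{equation}
Choose an integer $m\geq1/\eta$ and numbers $s_0,\dots,s_r\in[0,1]$ such that each $s\in[0,1]$ is within $\eta$ of some $s_i$. Color each $m$-element set $C\subset\mathbb{N}$ by the tuple of integers
\[
\bigl(\lfloor 5g(s_iv_C)/\varepsilon\rfloor\bigr)_{g\in\Gamma,\ 0\leq i\leq r}.
\]
Only finitely many colors occur, because the functions $g$ are bounded. By Ramsey's theorem there is a $2m$-element set $M$ all of whose $m$-element subsets have the same color. Split $M$ into disjoint $m$-element sets $A$ and $B$ and let $\lambda=(A,B)$. Each $C_j$ is an $m$-element subset of $M$, and two reals with the same integer part differ by less than $1$, so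
\begin{equation}\label{eq:ramsey}
|g(s_iq_j)-g(s_iq_{j'})|<\varepsilon/5\qquad\text{for all }g\in\Gamma\text{ and all }i,j,j' .
\end{equation}
Now let $g\in\Gamma$, $s\in[0,1]$ and $t,t'\in\mathbb{R}$. Choose $i$ with $|s-s_i|\leq\eta$ and, by Lemma~\ref{lem:paths}(b), $j$ and $j'$ with $\|\gamma_\lambda(t)-q_j\|\leq\eta$ and $\|\gamma_\lambda(t')-q_{j'}\|\leq\eta$. In the chain
\[
s\gamma_\lambda(t),\quad sq_j,\quad s_iq_j,\quad s_iq_{j'},\quad sq_{j'},\quad s\gamma_\lambda(t')
\]
the first and last steps have length at most $s\eta\leq\eta$, and the second and fourth have length $|s-s_i|\leq\eta$, since the $q_j$ have norm $1$. By \eqref{eq:eta} for these four steps and \eqref{eq:ramsey} for the middle one, $g$ changes by less than $\varepsilon/5$ at each of the five steps. Hence \eqref{eq:S} holds and $\lambda\in S(\Gamma,\varepsilon)$.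

(c) Let $\lambda=(A,B)$ and $g(y)=\min(1,\|y-v_A\|)$, a bounded $1$-Lipschitz function. By Lemma~\ref{lem:paths}(c), $g(\gamma_\lambda(0))=0$ and $g(\gamma_\lambda(1))=1$, so $\lambda\notin S(\{g\},1)$.
\end{proof}

Part (b) fails if $m$ is kept bounded: the function $\min(1,\|y\|_2)$ equals $\sqrt{m}/m$ at $q_0$ and $\sqrt{m-1/2}/m$ at $\frac12(q_0+q_1)$, and the difference is bounded below when $m$ takes finitely many values.

\subsection{The space and the map}

Recall that a family of seminorms on a real vector space defines a locally convex vector topology, in which the sets $\{x:p_1(x)<r,\dots,p_k(x)<r\}$, with $p_1,\dots,p_k$ in the family and $r>0$, form a base at $0$. It is Hausdorff if and only if every nonzero vector has nonzero value under some seminorm of the family.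

\begin{proof}[Proof of Theorem~\ref{thm:lcs}]
\emph{The space.} Let $\mathbb{R}^{(\Lambda)}$ be the space of finitely supported functions $u\colon\Lambda\to\mathbb{R}$, $\lambda\mapsto u_\lambda$, with canonical basis $(h_\lambda)$. For $S\subseteq\Lambda$ let $p_S(u)=\sum_{\lambda\notin S}|u_\lambda|$. This seminorm ignores the coordinates in $S$ and dominates the others:
\begin{equation}\label{eq:p}
p_S(h_\lambda)=0\ \text{ for }\lambda\in S,\qquad |u_\lambda|\leq p_S(u)\ \text{ for }\lambda\notin S .
\end{equation}
Let $L=\mathbb{R}\times\mathbb{R}^{(\Lambda)}$ with the topology defined by the seminorms $(t,u)\mapsto|t|$ and $(t,u)\mapsto p_S(u)$, where $S$ ranges over the sets $S(\Gamma,\varepsilon)$. The dimension of $L$ is countable since $\Lambda$ is. If $S''\subseteq S\cap S'$, then $\max(p_S,p_{S'})\leq p_{S''}$. Together with Lemma~\ref{lem:S}(a) this shows that the sets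
\[
U(S,r)=\{(\tau,w)\in L:|\tau|<r,\ p_S(w)<r\},\qquad S=S(\Gamma,\varepsilon),\ r>0,
\]
form a base at $0$. The space is Hausdorff: if $(t,u)\neq0$, then either $|t|>0$, or $u_\lambda\neq0$ for some $\lambda$, and then $p_S(u)\geq|u_\lambda|>0$ for a set $S$ given by Lemma~\ref{lem:S}(c).

\emph{The map.} Fix an injection $\lambda\mapsto n_\lambda$ of $\Lambda$ into $\mathbb{Z}$, and let $\varphi_n(t)=\max(0,1-2|t-n|)$ for $n\in\mathbb{Z}$. The function $\varphi_n$ is $2$-Lipschitz, takes values in $[0,1]$, equals $1$ at $n$, and is nonzero exactly on $(n-\frac12,n+\frac12)$. These intervals are disjoint, so in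
\[
f\colon L\to Y,\qquad f(t,u)=\sum_{\lambda\in\Lambda}\varphi_{n_\lambda}(t)\,\gamma_\lambda(u_\lambda),
\]
at most one term is nonzero. Fix $u$. On $[n-\frac12,n+\frac12]$ the map $t\mapsto f(t,u)$ equals $\varphi_n(t)\gamma_\lambda(u_\lambda)$ if $n=n_\lambda$, and $0$ if $n$ is none of the $n_\lambda$. In both cases it is $2$-Lipschitz on this interval, by Lemma~\ref{lem:paths}(a). The triangle inequality through the intermediate half-integers gives
\begin{equation}\label{eq:lip}
\|f(t,u)-f(t',u)\|\leq2|t-t'|\qquad\text{for all }t,t'\in\mathbb{R}\text{ and }u\in\mathbb{R}^{(\Lambda)} .
\end{equation}

\emph{The map $f$ is proximally continuous.} Let $g$ be a test function and $\varepsilon>0$. Choose $\eta>0$ such that $\|y-y'\|<\eta$ implies $|g(y)-g(y')|<\varepsilon$, and put $S=S(\{g\},\varepsilon)$. Let $(t,u)$ and $(t',u')$ differ by an element of $U(S,\eta/3)$, that is, $|t-t'|<\eta/3$ and $p_S(u-u')<\eta/3$. We change first the selector and then the state. By \eqref{eq:lip}, $\|f(t,u)-f(t',u)\|<\eta$, so $|g(f(t,u))-g(f(t',u))|<\varepsilon$. Next compare $f(t',u)$ with $f(t',u')$. If $\varphi_{n_\lambda}(t')=0$ for all $\lambda$, both are $0$. Otherwise $s=\varphi_{n_\lambda}(t')\in(0,1]$ for exactly one $\lambda$,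 and the two points are $s\gamma_\lambda(u_\lambda)$ and $s\gamma_\lambda(u'_\lambda)$. If $\lambda\in S$, we have no control of $u_\lambda-u'_\lambda$, but \eqref{eq:S} says that the values of $g$ at the two points differ by less than $\varepsilon$; this is where the factor $s$ in \eqref{eq:S} is needed. If $\lambda\notin S$, then by Lemma~\ref{lem:paths}(a) and \eqref{eq:p},
\[
\|s\gamma_\lambda(u_\lambda)-s\gamma_\lambda(u'_\lambda)\|\leq2|u_\lambda-u'_\lambda|\leq2p_S(u-u')<\eta,
\]
and again the values of $g$ differ by less than $\varepsilon$. In all cases $|g(f(t,u))-g(f(t',u'))|<2\varepsilon$, so $g\circ f$ is uniformly continuous.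

\emph{The map $f$ is not uniformly continuous.} Otherwise there is a basic neighborhood $U(S,r)$ such that $\|f(x+w)-f(x)\|<1$ for all $x\in L$ and $w\in U(S,r)$. By Lemma~\ref{lem:S}(b) there is $\lambda=(A,B)\in S$, and $(0,h_\lambda)\in U(S,r)$ by \eqref{eq:p}. But $f(n_\lambda,0)=\gamma_\lambda(0)=v_A$ and $f(n_\lambda,h_\lambda)=\gamma_\lambda(1)=v_B$ are at distance $2$ by Lemma~\ref{lem:paths}(c), a contradiction. Hence the additive group of $L$ is not proximally fine.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Bouziad}
Ahmed Bouziad, \emph{On proximal fineness of topological groups in their right uniformity}, arXiv:1904.12525 (2019).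

\end{thebibliography}
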